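# Unbounded Fano–Weil index for K-semistable log Fano pairs

We work over an algebraically closed field $k_0$ of characteristic $0$.

## 1. On a curve the index is at most 2

A **log Fano pair** $(V,\Delta)$ is a projective klt pair such that $-(K_V+\Delta)$ is an ample $\mathbb Q$-Cartier $\mathbb Q$-divisor. How divisible can this ample class be, if we are allowed to divide it inside the group of integral *Weil* divisors, up to $\mathbb Q$-linear equivalence?

**Definition (Fano–Weil index).**
$$q(V,\Delta)=\max\{q\in\mathbb Q_{>0}\mid \text{there is an integral Weil divisor } L\sim_{\mathbb Q}q^{-1}(-K_V-\Delta)\}.$$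

"Integral" means that the coefficients are integers; $L$ need not be Cartier. All upper bounds below are proved for every admissible $q$, so they do not depend on the maximum being attained.

Start in dimension one. A klt pair lives on a normal variety, so $V$ is a smooth projective curve. As $\Delta\ge 0$ and $\deg(K_V+\Delta)<0$, we get $\deg K_V<0$, hence $V=\mathbb P^1$. If $L\sim_{\mathbb Q}q^{-1}(-K_V-\Delta)$ is integral, then $\deg L$ is a positive integer, so $\deg L\ge 1$ and
$$q=\frac{2-\deg\Delta}{\deg L}\le 2-\deg \Delta\le 2 .$$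
For $(\mathbb P^1,0)$ a point $L$ gives $q=2$. So in dimension one every log Fano pair has index at most $2$, and the bound is attained.

What changes in dimension $n\ge2$? Two things.

First, without a further hypothesis there is no bound. Take the weighted projective plane $\mathbb P(1,1,b)$. Its class group is $\mathbb Z L$ with $L=\mathcal O(1)$, the three coordinate curves have classes $L,L,bL$, and $-K\sim(b+2)L$. Its only possible singular point is a quotient singularity, so it is klt, and its index is $b+2$, which is unbounded. A reasonable hypothesis that might tame this is K-semistability, recalled in Section 2.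

Second, the curve argument used that the positive class $L$ has degree at least $1$. On a curve this is a matter of integers; in higher dimension the nearest substitute is an *effective* divisor in the class of $L$ or of a multiple, and there may be none.

The precise question is this. Let $n$ be a positive integer and $I\subset\mathbb Q\cap[0,1]$ a finite set. Is there a real number $M$, depending only on $n$ and $I$, such that $q(V,\Delta)\le M$ for all $n$-dimensional K-semistable log Fano pairs $(V,\Delta)$ whose coefficients lie in $I$? The question comes from Jingjun Han, Yuchen Liu, Lu Qi, "ACC for local volumes and boundedness of singularities", arXiv:2011.06509 (2020). Here "coefficients of $\Delta$" means coefficients of its prime components, so $\Delta=0$ is allowed for every $I$. (If one counts the coefficient $0$, assume $0\in I$.) The answer is no as soon as $n\ge2$.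

**Theorem.**

1. If $n=1$, every log Fano pair satisfies $q(V,\Delta)\le2$, with equality for $(\mathbb P^1,0)$.
2. Let $n\ge2$. For every positive integer $r$ divisible by $70$ there is a K-semistable toric Fano variety $V_{n,r}$ of dimension $n$ (klt, $\Delta=0$) with
$$q(V_{n,r},0)=(n+1)(2r+1).$$
Hence for no $n\ge2$ and no $I$ does a bound $M(n,I)$ exist.
3. Let $(V,\Delta)$ be an $n$-dimensional K-semistable log Fano pair, $L$ an integral Weil divisor with $L\sim_{\mathbb Q}q^{-1}(-K_V-\Delta)$, $q>0$, and $m>0$. If there is a nonzero effective integral Weil divisor $D\sim_{\mathbb Q}mL$, then $q\le(n+1)m$. For $V_{n,r}$ with $n\ge3$ equality holds with $m=2r+1$.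

Part 1 is proved. Part 3 says exactly how far the curve argument carries over, so we do it next.

## 2. Log discrepancies, the invariant $S(E)$, and K-semistability

A **prime divisor $E$ over $V$** is a prime divisor on some normal variety $W$ with a projective birational morphism $\pi:W\to V$; after blowing up further we may take $W$ smooth. Its log discrepancy is
$$A_{V,\Delta}(E)=1+\mathrm{ord}_E\big(K_W-\pi^*(K_V+\Delta)\big).$$
The pair $(V,\Delta)$ with $V$ normal, $\Delta\ge0$ and $K_V+\Delta$ $\mathbb Q$-Cartier is **klt** if $A_{V,\Delta}(E)>0$ for all $E$ over $V$, and **plt** if this holds for all exceptional $E$ over $V$. If $E$ is a prime divisor on $V$ itself, then $A_{V,\Delta}(E)=1-\mathrm{coeff}_E\Delta\le1$.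

For a log Fano pair put $H=-K_V-\Delta$ and
$$S(E)=\frac1{H^n}\int_0^\infty\mathrm{vol}(H-tE)\,dt,\qquad \mathrm{vol}(H-tE):=\mathrm{vol}(\pi^*H-tE).$$
So $S(E)$ is the average vanishing order along $E$ of sections of multiples of $H$. When $\Delta=0$ this can be said with finite sums. For $m$ sufficiently divisible put
$$S_m(E)=\frac1{m\,h^0(-mK_V)}\sum_{j\ge1}\dim\{s\in H^0(-mK_V):\mathrm{ord}_E(s)\ge j\}.$$
Then $S_m(E)\to S(E)$ as $m\to\infty$ (Boucksom–Chen; Blum–Jonsson, *Thresholds, valuations, and K-stability*).

**Valuative criterion (Fujita, Li).** A log Fano pair is K-semistable if and only if $A_{V,\Delta}(E)\ge S(E)$ for all prime divisors $E$ over $V$.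

We use this criterion as our working definition of K-semistability.

*Example.* On $\mathbb P^n$ with $E$ a hyperplane, $-K-tE$ has degree $n+1-t$, so $S(E)=\int_0^{n+1}(1-\tfrac t{n+1})^n\,dt=1=A(E)$. The criterion is an equality here.

## 3. One effective divisor bounds the index

**Proof of the inequality in part 3.** The aim is to bound $S(E)$ from below for a well-chosen $E$. Let $E$ be a prime component of $D$. Since $D$ is effective and integral, $D\ge E$. With $H=-K_V-\Delta$ we have $D\sim_{\mathbb Q}\frac mqH$, so $D$ is $\mathbb Q$-Cartier (although $E$ need not be). Take a resolution $\pi:W\to V$ and denote the strict transform of $E$ again by $E$. The divisor $\pi^*D$ is effective and its coefficient along $E$ is that of $D$, hence at least $1$; so $\pi^*D-E\ge0$. Adding an effective divisor does not decrease volumes, so for $0\le t\le q/m$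
$$\mathrm{vol}(\pi^*H-tE)\ge\mathrm{vol}(\pi^*H-t\pi^*D)=\Big(1-\frac{tm}q\Big)^n\mathrm{vol}(H),$$
because $H-tD$ is numerically $(1-tm/q)H$. As $H$ is ample, $\mathrm{vol}(H)=H^n$, and
$$S(E)\ge\int_0^{q/m}\Big(1-\frac{tm}q\Big)^n dt=\frac q{m(n+1)} .$$
Since $E$ is a divisor on $V$, $A_{V,\Delta}(E)\le1$. K-semistability gives $1\ge A_{V,\Delta}(E)\ge S(E)\ge\frac q{m(n+1)}$, that is, $q\le(n+1)m$. (The equality statement is proved in Section 12.) $\square$

This disposes of $\mathbb P(1,1,b)$: a coordinate curve is an effective divisor in the class of $L$, so with $m=1$ K-semistability would force $b+2\le3$. Hence $\mathbb P(1,1,b)$ is not K-semistable for $b\ge2$.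

It also shows what a proof of boundedness would need: a number $m$, bounded in terms of $n$ and $I$, such that $mL$ is $\mathbb Q$-linearly equivalent to a nonzero effective integral divisor. The class $L$ is $\mathbb Q$-linearly equivalent to an ample $\mathbb Q$-divisor, so *some* multiple has a section; but the hypotheses give no evident control on which one. This is exactly where the approach stops, and it tells us what a counterexample must look like: if $q$ is large, then $mL$ has no effective representative for all $m<q/(n+1)$. We look for such a variety among toric ones, where everything can be computed.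

## 4. Toric varieties, relations between rays, and the index

Let $N$ be a lattice of rank $n$, $M=\mathrm{Hom}(N,\mathbb Z)$, and $V$ the toric variety of a complete fan in $N_{\mathbb R}$. We write $v_\rho\in N$ for the primitive generators of its rays and $D_\rho$ for the corresponding prime divisors. We use the following textbook facts.

* $\mathrm{div}(\chi^u)=\sum_\rho\langle u,v_\rho\rangle D_\rho$ for $u\in M$; a rational function with torus-invariant divisor is a constant times a character; every Weil divisor is linearly equivalent to an invariant one.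
* $-K_V=\sum_\rho D_\rho$. If it is $\mathbb Q$-Cartier and ample, put $P=\{u\in M_{\mathbb R}:\langle u,v_\rho\rangle\ge-1\ \forall\rho\}$. When $-mK_V$ is Cartier, $H^0(-mK_V)=\bigoplus_{u\in mP\cap M}k_0\chi^u$, and $\chi^u$, as a section, has divisor $\sum_\rho(m+\langle u,v_\rho\rangle)D_\rho$.
* If $0\le a_\rho<1$ and $K_V+\sum a_\rho D_\rho$ is $\mathbb Q$-Cartier, then $(V,\sum a_\rho D_\rho)$ is klt. In particular $V$ is klt if $K_V$ is $\mathbb Q$-Cartier.
* Conversely, let $P=\{u:\langle u,v_i\rangle\ge-1\}$ be a full-dimensional polytope, where the $v_i\in N$ are primitive and distinct and each inequality defines a facet. Then the normal fan of $P$ defines a projective toric variety with ray generators exactly the $v_i$, and $-K=\sum D_i$ is $\mathbb Q$-Cartier and ample with polytope $P$.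

Two observations translate the index into linear algebra on the rays.

**Observation A (upper bounds).** Suppose $qL'\sim_{\mathbb Q}-K_V$ with $L'$ an integral Weil divisor and $q>0$, and let $\sum_\rho c_\rho v_\rho=0$ with $c_\rho\in\mathbb Z$. Then $\sum_\rho c_\rho\in q\mathbb Z$. So if $\sum c_\rho\neq0$, then $q\le|\sum c_\rho|$.

*Proof.* We may assume $L'=\sum a_\rho D_\rho$ with $a_\rho\in\mathbb Z$. A multiple of $qL'+K_V$ is an invariant principal divisor, hence the divisor of a character; so there is $u\in M_{\mathbb Q}$ with $qa_\rho=1+\langle u,v_\rho\rangle$ for all $\rho$. Multiply by $c_\rho$ and sum: $q\sum c_\rho a_\rho=\sum c_\rho$. $\square$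

**Observation B (lower bounds).** Suppose $d$ is a positive integer and $w\in M$ satisfies $\langle w,v_\rho\rangle\equiv1\pmod d$ for all $\rho$. Then $L=\sum_\rho\frac{1-\langle w,v_\rho\rangle}dD_\rho$ is integral and $dL\sim-K_V$. So $d$ is admissible in the definition of the index.

*Proof.* $dL=\sum_\rho D_\rho-\mathrm{div}(\chi^w)$. $\square$

*Example.* For $\mathbb P^n$ the relation $v_0+\dots+v_n=0$ gives $q\le n+1$. With $v_1,\dots,v_n$ a basis of $N$ and $w=(1,\dots,1)$ in dual coordinates, $\langle w,v_0\rangle=-n\equiv1\pmod{n+1}$. So the index is $n+1$.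

## 5. Barycenter zero and K-semistability

**Lemma.** Let $V$ be a toric variety such that $-K_V=\sum_\rho D_\rho$ is $\mathbb Q$-Cartier and ample, with polytope $P$ as above. If the barycenter of $P$ is $0$, then $V$ is K-semistable.

The lemma is well known; here is a proof. Let $E$ be any prime divisor over $V$, toric or not. We want $A_V(E)\ge S(E)$. The plan is to realize $S_m(E)$ as $\mathrm{ord}_E$ of one effective $\mathbb Q$-divisor $D\sim_{\mathbb Q}-K_V$, to degenerate $D$ by a one-parameter subgroup to an invariant divisor $D_0$ that the barycenter condition controls, and to transport "klt" back from $D_0$ to $D$.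

Let $m$ be such that $-mK_V$ is Cartier. Put $N_m=\#(mP\cap M)$ and $\bar u_m=\frac1{mN_m}\sum_{u\in mP\cap M}u$. The points of $\frac1m(mP\cap M)$ equidistribute in $P$, so $\bar u_m$ tends to the barycenter, that is, $\bar u_m\to0$. View sections of $-mK_V$ as rational functions $s$, with effective Cartier divisor $\mathrm{div}_m(s)=\mathrm{div}(s)+m\sum_\rho D_\rho$.

**Step 1: a basis adapted to two filtrations.** The purpose is a basis of sections that computes $S_m(E)$ and whose elements have distinct leading characters. Choose $\xi\in N$ such that $\langle\xi,\cdot\rangle$ is injective on the finite set $mP\cap M$. For $u$ in this set let $G_{\ge u}$ be the span of the $\chi^{u'}$ with $\langle\xi,u'\rangle\ge\langle\xi,u\rangle$, and $G_{>u}$ the span of those with strict inequality; so $G_{\ge u}/G_{>u}$ has dimension $1$. Let $F^j=\{s\in H^0(-mK_V):\mathrm{ord}_E(s)\ge j\}$; it is zero for large $j$ and everything for $j=0$. Let $j(u)$ be the largest $j$ with $F^j\cap G_{\ge u}\not\subset G_{>u}$, and choose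
$$s_u\in F^{j(u)}\cap G_{\ge u},\qquad s_u\notin G_{>u}.$$
Then $s_u=\sum_{u'}c_{u,u'}\chi^{u'}$ with $c_{u,u}\ne0$ and $c_{u,u'}=0$ unless $\langle\xi,u'\rangle\ge\langle\xi,u\rangle$. By triangularity the $s_u$ form a basis. By maximality of $j(u)$, $\mathrm{ord}_E(s_u)=j(u)$. Filtering $F^j$ by its intersections with the $G_{\ge u}$,
$$\dim F^j=\sum_u\dim\frac{F^j\cap G_{\ge u}}{F^j\cap G_{>u}}=\#\{u:j(u)\ge j\}.$$
Summing over $j\ge1$ gives $\sum_{j\ge1}\dim F^j=\sum_uj(u)=\sum_u\mathrm{ord}_E(s_u)$. Hence
$$D:=\frac1{mN_m}\sum_u\mathrm{div}_m(s_u)\qquad\text{satisfies}\qquad\mathrm{ord}_E(D)=S_m(E).\tag{1}$$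

**Step 2: the degeneration.** The purpose is a family over $\mathbb A^1$ with general fiber $D$ and invariant special fiber. On $V\times\mathbb A^1$ with coordinate $\tau$ on $\mathbb A^1$, put
$$\sigma_u=\sum_{u'}c_{u,u'}\,\tau^{\langle\xi,u'-u\rangle}\chi^{u'},\qquad \mathcal D=\frac1{mN_m}\sum_u\mathrm{div}_m(\sigma_u),$$
where $\mathrm{div}_m$ now adds $m\sum_\rho D_\rho\times\mathbb A^1$. All exponents of $\tau$ that occur are nonnegative, and $\mathcal D$ is an effective combination of Cartier divisors.

Over $\tau\neq0$: the automorphism $\Phi(x,\tau)=(\xi(\tau)x,\tau)$ of $V\times\mathbb G_m$ satisfies $\Phi^*\chi^{u'}=\tau^{\langle\xi,u'\rangle}\chi^{u'}$, so $\Phi^*s_u=\tau^{\langle\xi,u\rangle}\sigma_u$. Since $\tau$ is a unit and the $D_\rho$ are torus-invariant, $\Phi^*(D\times\mathbb G_m)=\mathcal D|_{V\times\mathbb G_m}$. So $(V\times\mathbb G_m,\mathcal D)\cong(V,D)\times\mathbb G_m$.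

Over $\tau=0$: $\sigma_u|_{\tau=0}=c_{u,u}\chi^u\ne0$. Therefore $\mathcal D$ contains no fiber, and its restriction to $V\times0$ is
$$D_0=\frac1{mN_m}\sum_{u\in mP\cap M}\sum_\rho(m+\langle u,v_\rho\rangle)D_\rho=\sum_\rho(1+\langle\bar u_m,v_\rho\rangle)D_\rho .$$

**Step 3: klt spreads from $D_0$ to $D$.** Put $\kappa_m=\max_\rho(1+\langle\bar u_m,v_\rho\rangle)$. The $v_\rho$ span a complete fan, so $\langle\bar u_m,v_\rho\rangle\ge0$ for some $\rho$ and $\kappa_m\ge1$. Let $0<c<1/\kappa_m$ be rational. The coefficients of $cD_0$ lie in $[0,1)$ and $K_V+cD_0$ is $\mathbb Q$-Cartier, so $(V,cD_0)$ is klt.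

Write $X=V\times\mathbb A^1$, $Y=V\times0$, $B=c\mathcal D$. The divisor $Y$ is normal and Cartier, $B$ is effective and does not contain $Y$, and $K_X+Y+B$ is $\mathbb Q$-Cartier with restriction $K_Y+cD_0$. Inversion of adjunction (Kollár–Mori, Thm 5.50) says: since $(Y,B|_Y)$ is klt, $(X,Y+B)$ is plt near $Y$.

Hence $(X,B)$ is klt near $Y$. Indeed, for exceptional $F$ with center meeting a small neighborhood of $Y$, $A_{X,B}(F)=A_{X,Y+B}(F)+\mathrm{ord}_F(Y)>0$. For divisors on $X$ we need the coefficients of $B$ to be less than $1$ near $Y$. Let $T$ be a component of $B$ that meets $Y$, with coefficient $b$. Since $Y$ is Cartier and $T\ne Y$, every component $Z$ of $T\cap Y$ has codimension $1$ in $Y$; at the generic point of $Z$ the normal variety $V$ is regular, hence so is $X$, and $T|_Y$ has integral coefficient at least $1$ along $Z$. So $b$ is at most the coefficient of $cD_0$ along $Z$, which is less than $1$.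

The non-klt locus of $(X,B)$ is closed and disjoint from $Y$. Because $V$ is proper, its image in $\mathbb A^1$ is closed, and it does not contain $0$. So $(X,B)$ is klt over a neighborhood of $0$, in particular over a nonempty open subset $U$ of $\mathbb G_m$. There the pair is $(V,cD)\times U$. For a prime divisor $F$ over $V$, the log discrepancy of $F\times U$ equals $A_{V,cD}(F)$, so $(V,cD)$ is klt.

**Step 4: the limit.** Klt gives $A_V(E)-c\,\mathrm{ord}_E(D)>0$, so by (1) $A_V(E)>c\,S_m(E)$. Letting $c\to1/\kappa_m$, we get $A_V(E)\ge S_m(E)/\kappa_m$. As $m\to\infty$ through sufficiently divisible values, $\bar u_m\to0$, so $\kappa_m\to1$, and $S_m(E)\to S(E)$. Hence $A_V(E)\ge S(E)$. $\square$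

*Remark (the converse is easy).* The filtration of $H^0(-mK_V)$ by $\mathrm{ord}_{D_\rho}$ is torus-invariant, hence spanned by characters, so $S_m(D_\rho)=\frac1{mN_m}\sum_u(m+\langle u,v_\rho\rangle)=1+\langle\bar u_m,v_\rho\rangle$, and $S(D_\rho)=1+\langle b,v_\rho\rangle$, where $b$ is the barycenter of $P$. As $A(D_\rho)=1$, K-semistability forces $\langle b,v_\rho\rangle\le0$ for all $\rho$. In a complete fan $-\sum_\rho v_\rho$ lies in some cone, so there is a relation $\sum_\rho c_\rho v_\rho=0$ with all $c_\rho>0$; thus every $\langle b,v_\rho\rangle$ is $0$ and $b=0$.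

## 6. Simplices have index at most $n+1$

The simplest toric varieties are those whose polytope is a simplex, such as $\mathbb P(1,1,b)$, and their index was large without K-semistability. With K-semistability they are useless for us. Let $P$ be a simplex with primitive normals $v_0,\dots,v_n$ and barycenter $0$ (necessary by the Remark). Let $p_i$ be the vertex not on the $i$-th facet, so $\langle p_j,v_i\rangle=-1$ for $j\ne i$. The barycenter is $\frac1{n+1}\sum p_j$, so
$$0=\sum_j\langle p_j,v_i\rangle=-n+\langle p_i,v_i\rangle ,\qquad\text{i.e. }\langle p_i,v_i\rangle=n .$$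
Let $\sum c_jv_j=0$ be the positive relation. Pairing with $p_i$ gives $nc_i-\sum_{j\ne i}c_j=0$, so $(n+1)c_i=\sum_jc_j$ for every $i$, and all $c_i$ are equal. Thus $v_0+\dots+v_n=0$, and Observation A gives $q\le n+1$.

So we need polytopes with more facets. In dimension two the first case is a quadrilateral. Then the relations among $v_1,\dots,v_4$ form a lattice of rank two, and by Observation A *every* integral relation must have coefficient sum divisible by $q$, in the sense that the sum lies in $q\mathbb Z$.

## 7. A polygon first, its lattice second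

We have to satisfy two demands: barycenter $0$, and relations whose sums share a large common divisor. The idea that achieves both is to fix the *shape* of the polygon first, and to choose the lattice $N$ afterwards so that each edge is at lattice distance exactly $1$ from the barycenter.

Let $Q\subset\mathbb R^2$ be a polygon given by inequalities $\langle y,a_i\rangle\ge-c_i$ with $a_i\in\mathbb Z^2$, $c_i\in\mathbb Z$, each defining an edge. Let its barycenter be $b$, and let $d$ be a positive integer with $db\in\mathbb Z^2$. Put
$$e_i=d\,c_i+\langle db,a_i\rangle .$$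
These are integers, and they are positive because $b$ is interior to $Q$. The translate $P=dQ-db$ has barycenter $0$ and is cut out by $\langle u,a_i\rangle\ge-e_i$, that is, by
$$\langle u,v_i\rangle\ge-1,\qquad v_i=\frac{a_i}{e_i}.$$
So if the $v_i$ are *primitive* in a lattice $N$, then $P$ is the anticanonical polygon of a toric surface, which is K-semistable by the Lemma.

For the index, an integral relation $\sum x_ia_i=0$ becomes the integral relation $\sum(x_ie_i)v_i=0$, whose coefficient sum is
$$\sum x_ie_i=d\sum x_ic_i+\Big\langle db,\sum x_ia_i\Big\rangle=d\sum x_ic_i .$$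
It is divisible by $d$. So if $N$ is the abstract group generated by the $v_i$ subject to exactly these relations, there is a homomorphism $N\to\mathbb Z/d$ sending every $v_i$ to $1$, and if $N$ is free, it lifts to a $w\in M$ as in Observation B. *A large denominator of the barycenter produces a large index.* For the standard triangle, $b=(\frac13,\frac13)$, $d=3$, all $e_i=1$, and we recover $\mathbb P^2$.

The price is that $N$ must be torsion-free and the $v_i$ primitive in it. This is a real condition. We shall use the quadrilateral $Q_r$ with vertices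
$$(0,0),\ (1,0),\ (2r-1,2),\ (0,1),$$
with $a_1=(1,0)$, $a_2=(0,1)$, $a_3=(-1,r-1)$, $a_4=(1,-(2r-1))$ and $c=(0,0,1,2r-1)$. Its barycenter, computed in Section 10, is $\frac{(4r^2+1,\,6r+1)}{3(2r+1)}$. Take $d=3(2r+1)$.

*It fails for $r=1$.* Here $b=\frac{(5,7)}9$, $d=9$, and $e=(5,7,4,7)$. The relation $a_1+a_3=0$ becomes $5v_1+4v_3=0$, so $v_1=5v_1-4v_1=-4(v_1+v_3)$: the vector $v_1$ is divisible by $4$ in $N$. The true ray generator is shorter than $v_1$, the anticanonical polygon is no longer $P$, and the barycenter argument does not apply to it.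

*It works for $r=2$.* Here $b=\frac{(17,13)}{15}$, $d=15$, $e=(17,13,11,23)$, and
$$v_1=\tfrac1{17}(1,0),\quad v_2=\tfrac1{13}(0,1),\quad v_3=\tfrac1{11}(-1,1),\quad v_4=\tfrac1{23}(1,-3).$$
The relations are generated by $(17,-13,11,0)$, with sum $15$, and $(17,-39,0,-23)$, with sum $-45$. The integers $n=(-1,2,4,-4)$ satisfy $17n_1-13n_2+11n_3=1$ and $17n_1-39n_2-23n_4=-3$, so $w$ with $\langle w,v_i\rangle=1-15n_i$, that is $(16,-29,-59,61)$, respects both relations: $17\cdot16+13\cdot29-11\cdot59=0$ and $17\cdot16+39\cdot29-23\cdot61=0$. Once we know that $v_1,\dots,v_4$ are primitive, Observation B with $L=-D_1+2D_2+4D_3-4D_4$ and Observation A with the relation of sum $15$ give a K-semistable toric surface of index exactly $15$. Primitivity will follow from Section 9, whose argument needs only the coprimality statements (2) and (3) below; these hold for $r=2$ because $17,13,11,23$ are distinct primes and $r-1=1$, $2r-1=3$, $r=2$ are divisible by none of them. By part 3 no multiple $mL$ with $0<m<5$ is $\mathbb Q$-linearly equivalent to a nonzero effective integral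 divisor: this is the phenomenon predicted in Section 3.

It remains to find infinitely many $r$ for which primitivity holds, to check the details, and to pass to higher dimension.

## 8. Coprimality when $70$ divides $r$

This section secures the arithmetic that makes the $v_i$ primitive. Let $r>0$ with $70\mid r$, and put
$$\ell=2r+1,\quad\alpha=4r^2+1,\quad\beta=6r+1,\quad\gamma=2r^2+r+1,\quad\delta=4r^2+4r-1 .$$
These are $e_1,\dots,e_4$ of Section 7 for $Q_r$ with $d=3\ell$; identities (4) below are precisely what this amounts to. Modulo $70$ we have $\alpha,\beta,\gamma,\delta\equiv1,1,1,-1$, so none of them is divisible by $2$, $5$ or $7$.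

**Step 1.** We show:
$$\alpha,\beta,\gamma,\delta\ \text{are pairwise coprime.}\tag{2}$$
In each case a common prime $p$ of the two numbers would divide a number composed of $2,5,7$, which is impossible.

* $\alpha,\beta$: $9\alpha-(6r-1)\beta=36r^2+9-(36r^2-1)=10$.
* $\alpha,\gamma$: $\alpha-2\gamma=-(2r+1)$, so $p\mid2r+1$; since $\alpha=(2r+1)(2r-1)+2$, $p\mid2$.
* $\alpha,\delta$: $\delta-\alpha=2(2r-1)$ and $p$ is odd, so $p\mid2r-1$; since $\alpha=(2r-1)(2r+1)+2$, $p\mid2$.
* $\beta,\gamma$: $18\gamma-(6r+2)\beta=36r^2+18r+18-(36r^2+18r+2)=16$.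
* $\beta,\delta$: $9\delta-(6r+5)\beta=36r^2+36r-9-(36r^2+36r+5)=-14$.
* $\gamma,\delta$: $\delta-2\gamma=2r-3$, so $p\mid2r-3$; since $\delta=(2r-3)(2r+5)+14$, $p\mid14$.

**Step 2.** We show:
$$\gcd(\gamma,r-1)=\gcd(\delta,2r-1)=\gcd(\alpha,r-1)=\gcd(\alpha,2r-1)=\gcd(\gamma,r)=\gcd(\delta,r)=1.\tag{3}$$
In order: $\gamma=(r-1)(2r+3)+4$; $\delta=(2r-1)(2r+3)+2$; $\alpha=4(r-1)(r+1)+5$; $\alpha=(2r-1)(2r+1)+2$. So a common prime would divide $4$, $2$, $5$, $2$ respectively, which is excluded. Finally $\gamma\equiv1$ and $\delta\equiv-1$ modulo $r$.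

**Step 3.** For every $r$,
$$\alpha+\gamma-(r-1)\beta=3\ell,\qquad\alpha-\delta-(2r-1)\beta=-3\ell(2r-1).\tag{4}$$
Indeed $(r-1)\beta=6r^2-5r-1$, so the first left side is $6r^2+r+2-(6r^2-5r-1)=6r+3$. And $(2r-1)\beta=12r^2-4r-1$, so the second is $-4r+2-(12r^2-4r-1)=3-12r^2=-3(2r-1)(2r+1)$.

From here on we use about $r$ only that $r\ge2$ and that (2), (3) hold; (4) is an identity.

## 9. The lattice $N$ and the primitive vectors $v_1,\dots,v_4$

Let $\Lambda\subset\mathbb Z^4$ be generated by
$$\lambda=(\alpha,\,-(r-1)\beta,\,\gamma,\,0),\qquad\mu=(\alpha,\,-(2r-1)\beta,\,0,\,-\delta).$$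
These are the relations $a_1-(r-1)a_2+a_3=0$ and $a_1-(2r-1)a_2-a_4=0$ rescaled as in Section 7. Let $N=\mathbb Z^4/\Lambda$, and let $v_i\in N$ be the image of the $i$-th basis vector.

**Claim.** $N\cong\mathbb Z^2$, and each $v_i$ is primitive in $N$.

*Proof.* The purpose is to reduce both assertions to greatest common divisors of minors. Let $m_{ij}$ be the $2\times2$ minor of columns $i,j$ of $\binom\lambda\mu$. Up to sign,
$$m_{12}=r\alpha\beta,\quad m_{13}=\alpha\gamma,\quad m_{14}=\alpha\delta,\quad m_{23}=(2r-1)\beta\gamma,\quad m_{24}=(r-1)\beta\delta,\quad m_{34}=\gamma\delta;$$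
for instance $m_{12}=-(2r-1)\alpha\beta+(r-1)\alpha\beta=-r\alpha\beta$. The quotient $N/\mathbb Zv_i$ is the cokernel of $\Lambda\to\mathbb Z^3$ obtained by deleting the $i$-th column. By Smith normal form it is torsion-free of rank $1$ if and only if the three minors not involving column $i$ have greatest common divisor $1$. If so, then all six minors have greatest common divisor $1$, so $N$ is torsion-free of rank $2$, and $v_i$ is primitive because $N/\mathbb Zv_i$ is torsion-free of rank $1$. Suppose a prime $p$ divides the three relevant minors.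

* $i=1$: the minors are $(2r-1)\beta\gamma,\ (r-1)\beta\delta,\ \gamma\delta$. If $p\mid\gamma$, then $p\nmid\beta\delta$ by (2), so $p\mid r-1$. If $p\mid\delta$, then $p\nmid\beta\gamma$, so $p\mid2r-1$. Both contradict (3).
* $i=2$: the minors are $\alpha\gamma,\alpha\delta,\gamma\delta$. Then $p$ divides two of $\alpha,\gamma,\delta$, contradicting (2).
* $i=3$: the minors are $r\alpha\beta,\ \alpha\delta,\ (r-1)\beta\delta$. If $p\mid\alpha$, then $p\nmid\beta\delta$, so $p\mid r-1$. If $p\mid\delta$, then $p\nmid\alpha\beta$, so $p\mid r$. Both contradict (3).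
* $i=4$: the minors are $r\alpha\beta,\ \alpha\gamma,\ (2r-1)\beta\gamma$. If $p\mid\alpha$, then $p\nmid\beta\gamma$, so $p\mid2r-1$. If $p\mid\gamma$, then $p\nmid\alpha\beta$, so $p\mid r$. Both contradict (3). $\square$

**Coordinates.** The four vectors
$$v_1=\tfrac1\alpha(1,0),\quad v_2=\tfrac1\beta(0,1),\quad v_3=\tfrac1\gamma(-1,r-1),\quad v_4=\tfrac1\delta(1,-(2r-1))\tag{5}$$
of $\mathbb Q^2$ span $\mathbb Q^2$ and satisfy the relations $\lambda$ and $\mu$. So they define a surjection $N_{\mathbb Q}\to\mathbb Q^2$ of two-dimensional spaces, an isomorphism, by which we identify $N_{\mathbb Q}$ with $\mathbb Q^2$.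

**The character $w$.** By (4) the coordinate sums of $\lambda$ and $\mu$ are $3\ell$ and $-3\ell(2r-1)$, both divisible by $3\ell$. So "sum of coordinates" induces a homomorphism $N\to\mathbb Z/3\ell$ with $v_i\mapsto1$ for all $i$. As $N$ is free, it lifts to some $w\in M=\mathrm{Hom}(N,\mathbb Z)$, and
$$n_i=\frac{1-\langle w,v_i\rangle}{3\ell}\in\mathbb Z\qquad(i=1,\dots,4).\tag{6}$$

## 10. The polygon $P$ has barycenter $0$

Let $P=\{u\in\mathbb R^2:\langle u,v_i\rangle\ge-1,\ i=1,\dots,4\}$.

**Step 1: $P$ is a translated multiple of $Q_r$.** Substitute $u=y-(\alpha,\beta)$. The first two inequalities become $y_1\ge0$ and $y_2\ge0$. The third reads $-(y_1-\alpha)+(r-1)(y_2-\beta)\ge-\gamma$, the fourth $(y_1-\alpha)-(2r-1)(y_2-\beta)\ge-\delta$; by (4) they are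
$$y_1-(r-1)y_2\le3\ell,\qquad y_1-(2r-1)y_2\ge-3\ell(2r-1).$$
So $P+(\alpha,\beta)=3\ell\,Q$ with
$$Q=\{y_1,y_2\ge0,\ y_1-(r-1)y_2\le1,\ y_1-(2r-1)y_2\ge-(2r-1)\}.$$

**Step 2: $Q$ is the quadrilateral $Q_r$.** It is bounded: a vector $y$ in its recession cone has $y\ge0$ and $(2r-1)y_2\le y_1\le(r-1)y_2$, so $ry_2\le0$, $y_2=0$ and $y_1=0$. Number the boundary lines $1,\dots,4$ in the order of the inequalities. Their intersections are: $1\cap2=(0,0)$, feasible; $1\cap3$ has $y_2=-\frac1{r-1}<0$, not feasible; $1\cap4=(0,1)$, feasible, with $-(r-1)<1$; $2\cap3=(1,0)$, feasible, with $1>-(2r-1)$; $2\cap4$ has $y_1=-(2r-1)<0$, not feasible; for $3\cap4$ subtracting the equations gives $ry_2=2r$, so the point is $(2r-1,2)$, feasible. Each feasible point lies on exactly two of the lines. So $Q$ is the quadrilateral with vertices $(0,0),(1,0),(2r-1,2),(0,1)$, and each of the four inequalities defines an edge.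

**Step 3: the barycenter.** Cut $Q$ along the segment from $(1,0)$ to $(0,1)$. The triangle at the origin has area $\frac12$ and centroid $(\frac13,\frac13)$. The triangle with vertices $(1,0),(2r-1,2),(0,1)$ has area
$$\tfrac12\left|\det\begin{pmatrix}-1&1\\2r-2&2\end{pmatrix}\right|=\tfrac12|-2-(2r-2)|=r$$
and centroid $(\frac{2r}3,1)$. The barycenter of $Q$ is therefore
$$\frac{\left(\frac16+\frac{2r^2}3,\ \frac16+r\right)}{\frac12+r}=\frac{(4r^2+1,\ 6r+1)}{3(2r+1)}=\frac{(\alpha,\beta)}{3\ell}.$$
Hence $P+(\alpha,\beta)=3\ell Q$ has barycenter $(\alpha,\beta)$, and $P$ has barycenter $0$.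

Note also that $P$ is bounded, so
$$\text{no }u\ne0\text{ satisfies }\langle u,v_i\rangle\ge0\text{ for all }i.\tag{7}$$

## 11. From surfaces to dimension $n$

For $n=2$ we already have a surface. For larger $n$ one first thinks of a product with $\mathbb P^k$, $k=n-2\geq1$. But the rays of $\mathbb P^k$ satisfy a relation with coefficient sum $k+1$, which remains a relation for the product, so by Observation A the product has index at most $k+1$. We need a twisted construction in which every relation has a large coefficient sum.

Let $k=n-2\ge0$. Work in the lattice $N\oplus\mathbb Z^k$, let $f_1,\dots,f_k$ be the standard basis of $\mathbb Z^k$, $\mathbf 1=\sum_jf_j$, and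
$$\rho_i=(v_i,\,-\ell n_i\mathbf 1)\quad(1\le i\le4),\qquad f_j=(0,f_j)\quad(1\le j\le k).$$

*Check on a known case.* Run the same formula on $\mathbb P^2$: three vectors with $v_1+v_2+v_3=0$, $\ell=1$, and $w$ with $\langle w,v_i\rangle=-2,1,1$, so $n=(1,0,0)$. We get $\rho_1=(v_1,-\mathbf 1)$, $\rho_2=(v_2,0)$, $\rho_3=(v_3,0)$ and the $f_j$; here $\rho_1+\rho_2+\rho_3+\sum f_j=0$, and the fan is that of $\mathbb P^n$.

**Step 1: the shape of the polytope.** The $\rho_i$ are primitive because the $v_i$ are, and the $f_j$ are primitive; these $n+2$ vectors are distinct. Let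
$$P_n=\{(u,t)\in M_{\mathbb R}\oplus\mathbb R^k:\ \langle(u,t),\rho_i\rangle\ge-1\ (1\le i\le4),\ t_j\ge-1\ (1\le j\le k)\}.$$
Write $\theta=\sum_jt_j$ and $u'=u+\frac\theta3w$. By (6), $\ell n_i=\frac13(1-\langle w,v_i\rangle)$, so the inequality $\langle u,v_i\rangle-\ell n_i\theta\ge-1$ reads
$$\langle u',v_i\rangle\ge-\Big(1-\frac\theta3\Big)\qquad(1\le i\le4).$$
If $\theta>3$, the right side is positive, so $u'\ne0$ would pair positively with all $v_i$, contradicting (7). If $\theta=3$, then $u'=0$ by (7). If $\theta<3$, the condition is $u'\in(1-\frac\theta3)P$. So $P_n$ lies over the simplex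
$$\Sigma=\{t\in\mathbb R^k:t_j\ge-1,\ \theta\le3\}$$
(a point if $k=0$), and its fiber over $t\in\Sigma$ is $(1-\frac\theta3)P-\frac\theta3w$. In particular $P_n$ is bounded, and it is full-dimensional.

**Step 2: every inequality defines a facet.** This is needed so that the rays of the normal fan are exactly the vectors above. The face $t_j=-1$ lies over the facet $t_j=-1$ of $\Sigma$, which has dimension $k-1$, and over its relative interior, where $\theta<3$, the fibers have dimension $2$; so it has dimension $k+1=n-1$. The face of $\rho_i$ contains, over each interior point of $\Sigma$, a translated and scaled copy of the $i$-th edge of $P$; so it has dimension $k+1=n-1$.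

**Definition.** $V_{n,r}$ is the projective toric variety of the normal fan of $P_n$.

By Section 4 its ray generators are exactly $\rho_1,\dots,\rho_4,f_1,\dots,f_k$, and $-K=\sum_\rho D_\rho$ is $\mathbb Q$-Cartier and ample with polytope $P_n$. So $V_{n,r}$ is a klt Fano variety of dimension $n$.

**Step 3: the barycenter of $P_n$ is $0$.** The fiber over $t$ has area $(1-\frac\theta3)^2\mathrm{Area}(P)$ and, as $P$ has barycenter $0$, barycenter $-\frac\theta3w$. For $k=0$ we have $P_2=P$ and are done. For $k\ge1$ put $t_j=-1+x_j$, $\sigma=\sum_jx_j$ and $a=k+3$. Then $\theta=\sigma-k$, $1-\frac\theta3=\frac{a-\sigma}3$, and $\Sigma=\{x_j\ge0,\ \sigma\le a\}$. So the mean of $x_1$ over $P_n$ is the quotient of $\int x_1(a-\sigma)^2dx$ by $\int(a-\sigma)^2dx$, both over $\{x\ge0,\sigma\le a\}$.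

Let $I_k(a)=\int_{x\ge0,\,\sigma\le a}(a-\sigma)^2dx_1\cdots dx_k$, with $I_0(a)=a^2$. Integrating over one variable last, $I_k(a)=\int_0^aI_{k-1}(a-x)\,dx=\int_0^aI_{k-1}(x)\,dx$, so by induction $I_k(a)=\frac{2a^{k+2}}{(k+2)!}$. Integrating by parts, with $I_k(0)=0$ and $I_k'=I_{k-1}$,
$$\int x_1(a-\sigma)^2dx=\int_0^ax\,I_{k-1}(a-x)\,dx=\Big[-x\,I_k(a-x)\Big]_0^a+\int_0^aI_k(a-x)\,dx=I_{k+1}(a)=\frac{2a^{k+3}}{(k+3)!}.$$
The mean of $x_1$ is $\frac{I_{k+1}(a)}{I_k(a)}=\frac a{k+3}=1$, and by symmetry the same holds for every $x_j$. Hence each $t_j$ has mean $0$, $\theta$ has mean $0$, and $u$ has mean $-\frac13w$ times the mean of $\theta$, which is $0$. So the barycenter of $P_n$ is $0$, and by the Lemma $V_{n,r}$ is K-semistable.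

## 12. The index of $V_{n,r}$

**Step 1: lower bound.** We exhibit a divisor $L$ by Observation B. Let $W=(w,\mathbf 1)\in M\oplus\mathbb Z^k$. Then $\langle W,f_j\rangle=1$ and, by (6) and $k+3=n+1$,
$$\langle W,\rho_i\rangle=\langle w,v_i\rangle-k\ell n_i=1-3\ell n_i-k\ell n_i=1-(n+1)\ell\,n_i .$$
All these numbers are congruent to $1$ modulo $(n+1)\ell$, and Observation B with $d=(n+1)\ell$ gives the integral Weil divisor
$$L=\sum_{i=1}^4n_iD_{\rho_i},\qquad(n+1)\ell\,L\sim-K .$$
So $q(V_{n,r},0)\ge(n+1)\ell$.

**Step 2: upper bound.** We exhibit one relation with coefficient sum $(n+1)\ell$ and use Observation A. With $\lambda$ as in Section 9, $\sum\lambda_iv_i=0$ and $\sum\lambda_i=3\ell$ by (4), so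
$$\sum_i\lambda_in_i=\frac1{3\ell}\sum_i\lambda_i\big(1-\langle w,v_i\rangle\big)=\frac1{3\ell}(3\ell-0)=1 .$$
Hence $\sum_i\lambda_i\rho_i=(0,-\ell\mathbf 1)$, and we get the integral relation
$$\sum_{i=1}^4\lambda_i\rho_i+\ell\sum_{j=1}^kf_j=0,\qquad\text{with coefficient sum }3\ell+k\ell=(n+1)\ell .$$
By Observation A every admissible $q$ satisfies $q\le(n+1)\ell$.

Therefore $q(V_{n,r},0)=(n+1)\ell=(n+1)(2r+1)$. Letting $r=70,140,210,\dots$ the index is unbounded in every dimension $n\ge2$, with $\Delta=0$, so for no finite set $I$ is there a bound $M(n,I)$. This proves part 2.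

**Step 3: equality in part 3.** Let $n\ge3$, so that $k\ge1$ and $f_1$ exists. The character dual to $f_1$, that is $(0,f_1^*)\in M\oplus\mathbb Z^k$, pairs to $1$ with $f_1$, to $0$ with the other $f_j$, and to $-\ell n_i$ with $\rho_i$. Its divisor is
$$D_{f_1}-\ell\sum_in_iD_{\rho_i}=D_{f_1}-\ell L .$$
So $D_{f_1}\sim\ell L$ is a nonzero effective integral Weil divisor in the class of $mL$ with $m=\ell=2r+1$, and $q=(n+1)\ell=(n+1)m$. This is equality in part 3, and the Theorem is proved. $\blacksquare$
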